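# The sharp prophet inequality under local differential privacy

## Independent values, stopping times and the prophet

Throughout, $n\in\mathbb N^*$, $[n]=\{1,\dots,n\}$ and $x^+=\max(x,0)$.

**Definition (instances, prophet, ordinary value).** Let $\mathcal C_n$ be the class of sequences $\mathbf X=(X_1,\dots,X_n)$ of independent, nonnegative, integrable random variables with known distributions and with $\mathbb E[\max_i X_i]>0$. The values arrive one at a time in the order $X_1,\dots,X_n$. The *prophet* sees everything in advance and earns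
$$\mathcal M(\mathbf X)=\mathbb E\big[\max_{i\in[n]}X_i\big].$$
The ordinary gambler sees $X_1,X_2,\dots$ in turn and must stop at some time $\tau\in[n]$ without knowing the future. Write $\mathcal V(\mathbf X)=\sup_\tau\mathbb E[X_\tau]$ for the best value.

Note that $0<\mathcal M(\mathbf X)\le\sum_i\mathbb E X_i<\infty$. We recall the textbook fact that $\mathcal V$ is computed by backward induction: with $u_n=\mathbb E X_n$ and $u_i=\mathbb E[\max(X_i,u_{i+1})]$ for $i<n$, one has $\mathcal V(\mathbf X)=u_1$. We also recall the classical prophet inequality, $\mathcal V(\mathbf X)\ge\frac12\mathcal M(\mathbf X)$.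

**Example A.** Let $X_1=1$ and $X_2\in\{0,4\}$ with $\mathbb P(X_2=4)=\frac14$. Then $u_2=1$ and $u_1=\max(1,1)=1$, so $\mathcal V=1$. The prophet earns $\frac14\cdot4+\frac34\cdot1=\frac74$.

**Example B.** Now reverse the order: $X_1\in\{0,4\}$ with $\mathbb P(X_1=4)=\frac14$, and $X_2=1$. Then $u_2=1$ and $u_1=\mathbb E[\max(X_1,1)]=\frac74$. So $\mathcal V=\mathcal M=\frac74$: the gambler takes a $4$ when she sees one and otherwise waits for the $1$.

## Mechanisms and local differential privacy

**Definition (mechanism, $\varepsilon$-LDP).** A *mechanism* $Q$ is a Markov kernel from values $x\ge0$ to messages: the owner of the value $x$ draws a message $Z\sim Q(\cdot\mid x)$. Let $\varepsilon\in[0,\infty]$ and put $\theta=e^{-\varepsilon}\in[0,1]$. The mechanism is *$\varepsilon$-locally differentially private* if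
$$\theta\,Q(S\mid x)\le Q(S\mid x')\qquad\text{for all values }x,x'\text{ and all measurable message sets }S. \tag{1}$$
Let $\mathcal Q_\varepsilon$ be the class of such mechanisms.

For finite $\varepsilon$, (1) says exactly that $Q(S\mid x)\le e^{\varepsilon}Q(S\mid x')$. For $\varepsilon=\infty$ we have $\theta=0$ and there is no constraint. For $\varepsilon=0$, exchanging $x$ and $x'$ shows that $Q(\cdot\mid x)$ does not depend on $x$: the message carries no information. I shall use $\theta$ more than $\varepsilon$; small $\theta$ means weak privacy.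

**Example (binary randomized response).** Fix a threshold $v\ge 0$. Send a bit $Z$ with
$$\mathbb P(Z=1\mid x)=\frac1{1+\theta}\ \text{ if }x>v,\qquad \mathbb P(Z=1\mid x)=\frac{\theta}{1+\theta}\ \text{ if }x\le v .$$
In words, send the answer to "is $x>v$?", flipped with probability $\frac{\theta}{1+\theta}$. The probability of each of the two messages always lies in $\{\frac1{1+\theta},\frac\theta{1+\theta}\}$, so multiplying the larger by $\theta$ gives at most the smaller, and (1) holds for $S=\{0\}$ and $S=\{1\}$. It is trivial for $S=\emptyset$ and for the full set. So this mechanism is in $\mathcal Q_\varepsilon$. With $\varepsilon=\ln3$, $\theta=\frac13$, the answer is truthful with probability $\frac34$.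

**Lemma 1.** If $Q\in\mathcal Q_\varepsilon$ and $f$ is a measurable function of the message with values in $[0,1]$, then $s(x)=\int f(z)\,Q(dz\mid x)$ satisfies
$$\theta\,s(x)\le s(x')\qquad\text{for all }x,x'\ge0. \tag{2}$$

*Proof.* For $f=\mathbf 1_S$ this is (1). Nonnegative linear combinations give it for simple functions, and monotone limits give it for all measurable $f$ with values in $[0,1]$. $\square$

The meaning of (2): if the gambler stops with probability $s(x)$ when the hidden value is $x$, she cannot stop at high values often without stopping at low values at least a fraction $\theta$ as often.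

## Private stopping rules

We allow a separate privacy level at each step, since the proof is no harder. Let $\varepsilon_1,\dots,\varepsilon_n\in[0,\infty]$, $\boldsymbol\varepsilon=(\varepsilon_1,\dots,\varepsilon_n)$ and $\theta_i=e^{-\varepsilon_i}$.

**Definition (private stopping rule).** There is internal randomness $U$ independent of $\mathbf X$. Let $\mathcal G_{i-1}=\sigma(U,Z_1,\dots,Z_{i-1})$ be the history before step $i$. Given this history, the rule picks a mechanism $Q_i\in\mathcal Q_{\varepsilon_i}$, and the message $Z_i\sim Q_i(\cdot\mid X_i)$ is drawn with fresh noise. The gambler sees $Z_i$, never $X_i$. The event $\{\tau=i\}$ is determined by $(U,Z_1,\dots,Z_i)$, and $\tau\le n$. The reward is $X_\tau$. Let $\mathcal W_{\boldsymbol\varepsilon}(\mathbf X)$ be the supremum of $\mathbb E[X_\tau]$ over these rules, and write $\mathcal W_\varepsilon$ when all $\varepsilon_i$ equal $\varepsilon$.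

Two facts will be used constantly. First, $\mathcal G_{i-1}$ is built from $U$, $X_1,\dots,X_{i-1}$ and noise independent of the rest, so $X_i$ is independent of $\mathcal G_{i-1}$. Second, $X_\tau\le\max_iX_i$, so $\mathcal W_{\boldsymbol\varepsilon}\le\mathcal M$.

**Example B, continued.** Take $\varepsilon_1=\varepsilon_2=\ln3$, so $\theta=\frac13$. If the gambler stops at step $1$ with probability $s(X_1)$ and otherwise receives $X_2=1$, then
$$\mathbb E[X_\tau]-1=\mathbb E[(X_1-1)s(X_1)]=\tfrac14\cdot3\,s(4)-\tfrac34\,s(0)=\tfrac34\big(s(4)-s(0)\big).$$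
(If she uses internal randomness, $s$ denotes the average over it, which satisfies the same linear constraints.) Let $d=s(4)-s(0)$. Lemma 1 applied to "stop" gives $s(4)\le3s(0)$, that is, $d\le2s(0)$. Applied to "continue" it gives $1-s(0)\le3(1-s(4))$, that is, $3d\le2-2s(0)$. Adding, $4d\le2$, so $d\le\frac12$. Randomized response at $v=1$ has $s(4)=\frac34$, $s(0)=\frac14$ and attains $d=\frac12$. Hence $\mathcal W_{\ln 3}=1+\frac38=\frac{11}8$, strictly between $1$ and $\mathcal V=\frac74$.

## The worst ratio between the private gambler and the prophet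

How much of the prophet's reward can the private gambler guarantee, over all instances of length $n$? That is, what is
$$\inf_{\mathbf X\in\mathcal C_n}\frac{\mathcal W_\varepsilon(\mathbf X)}{\mathcal M(\mathbf X)}$$
exactly, as a function of $n$ and $\varepsilon$?

The question comes from Achraf Azize, Mathieu Molina, Hugo Richard and Vianney Perchet, "Prophet Inequalities under Local Differential Privacy", arXiv:2606.21524 (2026). The known results one starts from are, for all $n$ and $\varepsilon\ge0$,
$$\inf_{\mathbf X\in\mathcal C_n}\frac{\mathcal W_\varepsilon(\mathbf X)}{\mathcal V(\mathbf X)}=\frac{e^\varepsilon}{n-1+e^\varepsilon}, \tag{3}$$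
and, for $n\ge2$ and $\varepsilon\ge0$,
$$\frac1n\vee\frac{e^\varepsilon}{2e^\varepsilon-2+2n}\ \le\ \inf_{\mathbf X\in\mathcal C_n}\frac{\mathcal W_\varepsilon(\mathbf X)}{\mathcal M(\mathbf X)}\ \le\ \frac{e^\varepsilon}{2e^\varepsilon-2+n}. \tag{4}$$
The bounds in (4) match at $\varepsilon=0$, as $\varepsilon\to\infty$, and for $n=2$. For finite $\varepsilon>0$ and $n\ge3$ they leave a gap. For instance, with $n=3$ and $\theta=\frac13$ they read $\frac13\vee\frac3{10}=\frac13$ and $\frac37$. We shall see that the upper bound is the truth. The proof uses neither (3) nor (4).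

## No information, and two values

**The case $\varepsilon=0$.** Messages carry no information, so the stopping probability $s$ at step $i$, given the history, is constant in $X_i$. Thus $\{\tau=i\}$ is independent of $X_i$, and $\mathbb E[X_\tau]=\sum_i\mathbb P(\tau=i)\mathbb E X_i$. Therefore
$$\mathcal W_0(\mathbf X)=\max_i\mathbb E X_i\ \ge\ \frac1n\sum_i\mathbb E X_i\ \ge\ \frac1n\mathcal M(\mathbf X).$$
The constant $\frac1n$ is sharp: if every $X_i\in\{0,H\}$ with $\mathbb P(X_i=H)=\frac1H$, then $\mathcal W_0=1$ and $\mathcal M=H\big(1-(1-\frac1H)^n\big)\to n$ as $H\to\infty$.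

**The case $n=2$.** Stopping blindly at the index of larger mean gives $\max(\mathbb EX_1,\mathbb EX_2)\ge\frac12(\mathbb E X_1+\mathbb E X_2)\ge\frac12\mathcal M$, at every privacy level. Conversely, take $X_1=1$ and $X_2\in\{0,H\}$ with $\mathbb P(X_2=H)=\frac1H$. The event $\{\tau=2\}$ is the complement of $\{\tau=1\}$, so it belongs to $\mathcal G_1$ and is independent of $X_2$. Hence every rule earns $\mathbb P(\tau=1)+\mathbb P(\tau=2)\cdot1=1$, while $\mathcal M=1+(H-1)\frac1H=2-\frac1H$. So the infimum is $\frac12$, whatever the levels are. The last level $\varepsilon_2$ could not matter: at the last step there is nothing left to decide.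

## Composing $\mathcal W/\mathcal V$ with $\mathcal V/\mathcal M$

The first thing to try for a lower bound is to pay for privacy and for ignorance of the future separately:
$$\frac{\mathcal W_\varepsilon}{\mathcal M}=\frac{\mathcal W_\varepsilon}{\mathcal V}\cdot\frac{\mathcal V}{\mathcal M}\ \ge\ \frac{e^\varepsilon}{n-1+e^\varepsilon}\cdot\frac12=\frac{e^\varepsilon}{2e^\varepsilon-2+2n}=\frac1{2+(2n-2)\theta}.$$
This is the nontrivial lower bound in (4). Already for $n=2$ it is $\frac1{2+2\theta}$ instead of the true $\frac12$. The loss occurs because the two factors are bad on different instances. To see this, generalize Example B: let $X_1\in\{0,H\}$ with $\mathbb P(X_1=H)=q=\frac{\theta}{H-1+\theta}$, and $X_2=1$. For any rule, conditionally on $U$, by (2),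
$$\mathbb E[X_\tau\mid U]-1=q(H-1)s(H)-(1-q)s(0)=\frac{H-1}{H-1+\theta}\big(\theta s(H)-s(0)\big)\le0 .$$
So $\mathcal W_\varepsilon=1$ (always wait), while $\mathcal V=1+q(H-1)\to1+\theta$. The ratio $\mathcal W_\varepsilon/\mathcal V$ tends to its worst value $\frac1{1+\theta}$ for $n=2$. But here $\mathcal V=\mathcal M$, so the second factor is $1$, not $\frac12$. On the other hand, the instance of the previous section that makes $\mathcal V/\mathcal M$ tend to $\frac12$ has $\mathcal W_\varepsilon=\mathcal V$.

So $\mathcal V$ must be bypassed: we compare a private rule with the prophet directly.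

## The theorem with step-dependent privacy levels

For $\mathbf X\in\mathcal C_n$ define thresholds backward by $v_{n+1}=0$, $v_n=\mathbb E X_n$, and for $i=n-1,\dots,1$
$$r_i=\frac{\mathbb E[\max(X_i,v_{i+1})]+\theta_i\,\mathbb E[\min(X_i,v_{i+1})]}{1+\theta_i},\qquad v_i=\max\{v_{i+1},r_i\}. \tag{5}$$

**Theorem 2.** Let $n\ge2$, $\varepsilon_1,\dots,\varepsilon_n\in[0,\infty]$ and $\theta_i=e^{-\varepsilon_i}$.

1. We have
$$\inf_{\mathbf X\in\mathcal C_n}\frac{\mathcal W_{\boldsymbol\varepsilon}(\mathbf X)}{\mathcal M(\mathbf X)}=\frac1C,\qquad C=2+\sum_{i=1}^{n-1}\theta_i-\min_{1\le i\le n-1}\theta_i .$$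
2. The bound $\mathcal W_{\boldsymbol\varepsilon}\ge\mathcal M/C$ is achieved by a rule which at each step $i<n$ either skips $X_i$ or applies binary randomized response to $\mathbf 1\{X_i>v_{i+1}\}$, with the thresholds of (5). The expected reward of this rule is $v_1$, and for every $\mathbf X\in\mathcal C_n$
$$\mathcal M(\mathbf X)\le v_1+\sum_{i=1}^{n-1}\theta_iv_i+\max_{i<n}(1-\theta_i)v_{i+1}. \tag{6}$$
3. If all $\varepsilon_i$ are finite, the infimum is not attained.

When all $\varepsilon_i$ equal a finite $\varepsilon\ge0$, the sum minus the minimum is $(n-2)e^{-\varepsilon}$, so the answer to the question is, for all $n\ge2$ and $\varepsilon\ge0$,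
$$\inf_{\mathbf X\in\mathcal C_n}\frac{\mathcal W_\varepsilon(\mathbf X)}{\mathcal M(\mathbf X)}=\frac1{2+(n-2)e^{-\varepsilon}}=\frac{e^\varepsilon}{2e^\varepsilon-2+n}. \tag{7}$$

## A randomized-response threshold rule and its value

We start with the lower bound. Suppose that continuing past step $i$ is worth $v$. Stopping with probability $s(X_i)$ is worth $v+\mathbb E[(X_i-v)s(X_i)]$, so we want $s$ large above $v$ and small below $v$, within (2). Randomized response at $v$ does this. The rule is as follows. At step $i<n$:

- if $r_i\le v_{i+1}$, send a constant message and continue;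
- otherwise send a bit $Z_i$ with $\mathbb P(Z_i=1\mid X_i=x)=s_i(x)$, where $s_i(x)=\frac1{1+\theta_i}$ for $x>v_{i+1}$ and $s_i(x)=\frac{\theta_i}{1+\theta_i}$ for $x\le v_{i+1}$, and stop if and only if $Z_i=1$.

At step $n$, send a constant message and stop. The rule uses no internal randomness $U$.

**Step 1: the rule is admissible.** This step checks privacy. Constant messages satisfy (1) for any $\theta_i$, and randomized response was checked above. The choice of mechanism and the decision to stop use only known distributions and messages.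

**Step 2: the rule earns $v_1$.** This step computes the value, so that $\mathcal W_{\boldsymbol\varepsilon}\ge v_1$. We show by backward induction that the rule started at step $i$, that is, run on $X_i,\dots,X_n$, has expected reward $v_i$. For $i=n$ the reward is $X_n$, with mean $v_n$. Let $i<n$ and suppose the claim holds for $i+1$. If step $i$ is skipped, then $r_i\le v_{i+1}$, so the value is $v_{i+1}=v_i$. Otherwise $v_i=r_i$. After step $i$ the rule uses only $X_{i+1},\dots,X_n$ and fresh noise, not the earlier messages. So the continuation reward is independent of $(X_i,Z_i)$ and has mean $v_{i+1}$, and the value is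
$$\mathbb E\big[s_i(X_i)X_i+(1-s_i(X_i))v_{i+1}\big].$$
On $\{X_i>v_{i+1}\}$ the integrand is $\frac{X_i+\theta_iv_{i+1}}{1+\theta_i}$. On $\{X_i\le v_{i+1}\}$ it is $\frac{\theta_iX_i+v_{i+1}}{1+\theta_i}$. In both cases it equals
$$\frac{\max(X_i,v_{i+1})+\theta_i\min(X_i,v_{i+1})}{1+\theta_i},$$
so the value is $r_i=v_i$. Hence
$$\mathcal W_{\boldsymbol\varepsilon}(\mathbf X)\ge v_1,\qquad v_1\ge v_2\ge\dots\ge v_n\ge v_{n+1}=0, \tag{8}$$
the monotonicity being immediate from $v_i=\max\{v_{i+1},r_i\}$.

In Example B with $\theta=\frac13$: $v_2=1$ and $r_1=\big(\frac74+\frac13\cdot\frac14\big)\big/\frac43=\frac{11}8$, as found by hand.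

This rule is not optimal on every instance. If $X_i=2$ is deterministic and $v_{i+1}=1$, it gets $r_i=\frac{2+\theta_i}{1+\theta_i}$, which is less than $2$ when $\theta_i>0$, although stopping outright gives $2$. It still has the sharp worst-case ratio.

## Telescoping the positive parts only

Now compare $v_1$ with $\mathcal M$. Without privacy ($\theta_i=0$) there is a short classical argument. Since $r_i=\mathbb E[\max(X_i,v_{i+1})]\ge v_{i+1}$, (5) says $v_i-v_{i+1}=\mathbb E(X_i-v_{i+1})^+$. Pointwise,
$$\max_ix_i\le v_2+\sum_{i=1}^n(x_i-v_{i+1})^+, \tag{9}$$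
because if $j$ attains the maximum then $x_j\le v_{j+1}+(x_j-v_{j+1})^+$ and $v_{j+1}\le v_2$. Taking expectations, the sum telescopes to $v_1$, and $\mathcal M\le v_2+v_1\le2v_1$.

Let us run the same argument with privacy. Since $\max(x,v)=v+(x-v)^+$ and $v_i\ge r_i$, (5) gives
$$(1+\theta_i)v_i\ \ge\ v_{i+1}+\mathbb E(X_i-v_{i+1})^++\theta_i\,\mathbb E\min(X_i,v_{i+1})\qquad(i<n). \tag{10}$$
To feed (9) we need only the positive part, so drop the last term: $\mathbb E(X_i-v_{i+1})^+\le v_i-v_{i+1}+\theta_iv_i$. With $\mathbb E(X_n-v_{n+1})^+=v_n$ the sum telescopes, and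
$$\mathcal M\le v_2+v_1+\sum_{i<n}\theta_iv_i\le\Big(2+\sum_{i<n}\theta_i\Big)v_1 .$$
For equal levels this is the constant $2+(n-1)\theta$. It is better than the $2+(2n-2)\theta$ of the composition when $\theta>0$, but it is not sharp: at $\theta=1$ it gives $n+1$, whereas we found $n$ by hand. The excess is exactly one $\theta$, and the place where we lost something is visible: we discarded $\theta_i\mathbb E\min(X_i,v_{i+1})$ in (10). This is the reward collected by stopping, by mistake, at low values. The remedy is to keep this term in the pointwise inequality as well. Each $x_i$ is then already partly covered below the threshold, so the additive constant $v_2$ in (9) can be lowered.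

## Keeping the reward below the threshold

For $x\ge0$ define
$$\varphi_i(x)=(x-v_{i+1})^++\theta_i\min(x,v_{i+1})\quad(i<n),\qquad\varphi_n(x)=x. \tag{11}$$
This is the function whose mean appears in (10). It is nonnegative, and since $x=(x-v)^++\min(x,v)$,
$$\varphi_i(x)=x-(1-\theta_i)\min(x,v_{i+1})\qquad(i<n). \tag{12}$$
For example, with $v_{i+1}=1$ and $\theta_i=\frac13$, we get $\varphi_i(4)=3+\frac13$ and $\varphi_i(1)=\frac13$. The deficit $x-\varphi_i(x)$ is $\frac23$ in both cases, rather than $1$.

**Step 3: a pointwise bound on the maximum.** This step replaces (9). Let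
$$D=\max_{i<n}(1-\theta_i)v_{i+1}\ge0 .$$
By (12), for $i<n$ we have $x-\varphi_i(x)=(1-\theta_i)\min(x,v_{i+1})\le(1-\theta_i)v_{i+1}\le D$. For $i=n$, $x-\varphi_n(x)=0\le D$. So $x\le D+\varphi_i(x)$ for all $i\in[n]$ and $x\ge0$. Given $x_1,\dots,x_n\ge0$, let $j$ be the smallest index attaining the maximum. Since all $\varphi_i\ge0$,
$$\max_ix_i=x_j\le D+\varphi_j(x_j)\le D+\sum_{i=1}^n\varphi_i(x_i). \tag{13}$$

**Step 4: the means of the $\varphi_i$ telescope.** This step bounds the expectation of the right side of (13). By (11), inequality (10) reads $(1+\theta_i)v_i\ge v_{i+1}+\mathbb E\varphi_i(X_i)$, with nothing discarded. So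
$$\mathbb E\varphi_i(X_i)\le v_i-v_{i+1}+\theta_iv_i\quad(i<n),\qquad\mathbb E\varphi_n(X_n)=v_n, \tag{14}$$
and summing,
$$\sum_{i=1}^n\mathbb E\varphi_i(X_i)\le(v_1-v_n)+\sum_{i<n}\theta_iv_i+v_n=v_1+\sum_{i<n}\theta_iv_i .$$
Putting $x_i=X_i$ in (13) and taking expectations,
$$\mathcal M(\mathbf X)\le D+\sum_{i=1}^n\mathbb E\varphi_i(X_i)\le v_1+\sum_{i<n}\theta_iv_i+\max_{i<n}(1-\theta_i)v_{i+1}, \tag{15}$$
which is (6).

**Step 5: the constant $C$.** This step turns (6) into a ratio. By (8), $v_i\le v_1$ for all $i$, so $D\le(1-\min_{i<n}\theta_i)v_1$ and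
$$\mathcal M(\mathbf X)\le v_1\Big(1+\sum_{i<n}\theta_i+1-\min_{i<n}\theta_i\Big)=C\,v_1\le C\,\mathcal W_{\boldsymbol\varepsilon}(\mathbf X). \tag{16}$$
This proves part 2 of Theorem 2 and the inequality $\inf\ge\frac1C$ in part 1. $\square$

## Instances on which privacy makes stopping a fair game at best

For the upper bound we need instances on which every private rule earns at most $1$ while the prophet earns nearly $C$. The two-value examples supply the ingredients. A deterministic $1$, followed at the end by $X_n\in\{0,H\}$ of mean $1$, gives the prophet $2$. A variable in $\{0,H\}$ placed before step $n$ gives the prophet about $\theta_i$ more. If continuing is worth $1$, privately stopping at it changes the reward by $q(H-1)s(H)-(1-q)s(0)$. By (2) we can only be sure of $s(0)\ge\theta_is(H)$, so the largest $q$ for which this change is never positive is given by $q(H-1)=\theta_i(1-q)$, that is, $q=\frac{\theta_i}{H-1+\theta_i}$. One of the first $n-1$ positions is used up by the deterministic $1$, and we give up the one with the smallest $\theta_i$.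

**The instance.** Let $k\in\{1,\dots,n-1\}$ minimize $\theta_i$ over $i<n$, and let $H>1$. Take independent variables as follows.

- $X_k=1$.
- $X_n\in\{0,H\}$ with $\mathbb P(X_n=H)=\frac1H$.
- For $i<n$ with $i\ne k$: $X_i\in\{0,H\}$ with $\mathbb P(X_i=H)=q_i=\dfrac{\theta_i}{H-1+\theta_i}$, so $1-q_i=\dfrac{H-1}{H-1+\theta_i}$.

**Step 6: every private rule earns at most $1$.** This step bounds $\mathcal W_{\boldsymbol\varepsilon}$ by charging each possible stopping time separately. As $\tau$ takes exactly one value in $[n]$,
$$\mathbb E[X_\tau]-1=\sum_{i=1}^n\mathbb E\big[(X_i-1)\mathbf 1\{\tau=i\}\big]. \tag{17}$$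
We show that each term is at most $0$. Fix $i$. The event $\{\tau\ge i\}$ is the complement of $\{\tau\le i-1\}$, so it belongs to $\mathcal G_{i-1}$, and $\mathbf 1\{\tau=i\}$ vanishes off it. Write $\mathbf 1\{\tau=i\}=h_i(U,Z_1,\dots,Z_i)$ with $h_i$ measurable and $\{0,1\}$-valued. Given $\mathcal G_{i-1}$ and $X_i=x$, the message $Z_i$ has law $Q_i(\cdot\mid x)$, so the conditional probability of stopping at $i$ is
$$s(x)=\int h_i(U,Z_1,\dots,Z_{i-1},z)\,Q_i(dz\mid x).$$
With the history fixed this has the form of Lemma 1, so $\theta_is(x)\le s(x')$ for all $x,x'$. As $X_i$ is independent of $\mathcal G_{i-1}$, on $\{\tau\ge i\}$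
$$\mathbb E\big[(X_i-1)\mathbf 1\{\tau=i\}\mid\mathcal G_{i-1}\big]=\mathbb E_{X_i}\big[(X_i-1)s(X_i)\big],$$
where $\mathbb E_{X_i}$ averages over $X_i$ with the history fixed. There are three cases.

- $i=k$: $X_k-1=0$, so this is $0$.
- $i<n$, $i\ne k$: it equals
$$q_i(H-1)s(H)-(1-q_i)s(0)=\frac{H-1}{H-1+\theta_i}\big(\theta_is(H)-s(0)\big)\le0 .$$
- $i=n$: on $\{\tau\ge n\}$ we have $\tau=n$, so $s\equiv1$ and it equals $\mathbb EX_n-1=0$.

Taking expectations, every term of (17) is at most $0$. Since the rule was arbitrary, $\mathcal W_{\boldsymbol\varepsilon}(\mathbf X)\le1$.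

**Step 7: the prophet earns nearly $C$.** This step computes the limit of $\mathcal M$. The maximum is $H$ if some $X_i=H$, and $1$ otherwise, so
$$\mathcal M(\mathbf X)=1+(H-1)\Big[1-\Big(1-\frac1H\Big)\prod_{i<n,\,i\ne k}(1-q_i)\Big].$$
Expand the product. The bracket is $\frac1H+\sum_{i<n,\,i\ne k}q_i$ plus a finite signed sum of products of two or more of the numbers $\frac1H$, $q_i$. Each of these numbers is $O(H^{-1})$ as $H\to\infty$, so the remainder is $O(H^{-2})$ and contributes $O(H^{-1})$ after multiplication by $H-1$. Since $\frac{H-1}H\to1$ and $(H-1)q_i=\frac{(H-1)\theta_i}{H-1+\theta_i}\to\theta_i$,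
$$\mathcal M(\mathbf X)\xrightarrow[H\to\infty]{}1+1+\sum_{i<n,\,i\ne k}\theta_i=2+\sum_{i<n}\theta_i-\min_{i<n}\theta_i=C .$$
With Step 6, the infimum is at most $\lim_{H\to\infty}1/\mathcal M(\mathbf X)=\frac1C$. Together with (16) this proves part 1 of Theorem 2, and hence (7). $\square$

**Check for $n=3$ and equal levels.** Take $k=2$: $X_1\in\{0,H\}$ with $q=\frac\theta{H-1+\theta}$, $X_2=1$, and $X_3\in\{0,H\}$ with mean $1$. Then $v_3=1$ and $r_2=\frac{1+\theta}{1+\theta}=1$, so $v_2=1$. Moreover
$$r_1=\frac{\big(1+q(H-1)\big)+\theta q}{1+\theta}=\frac{1+q(H-1+\theta)}{1+\theta}=1,$$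
so $v_1=1$. The right side of (6) is $1+2\theta+(1-\theta)=2+\theta=C$, for every $H$. The left side is
$$\mathcal M=1+(H-1)\Big[1-\frac{(H-1)^2}{H(H-1+\theta)}\Big]=1+\frac{(H-1)\big(H(1+\theta)-1\big)}{H(H-1+\theta)}\longrightarrow2+\theta .$$
The two sides of (6) meet in the limit.

## No instance attains the infimum

**Step 8: equality is impossible when all levels are finite.** This step proves part 3. Suppose all $\theta_i>0$ and $\mathcal M(\mathbf X)=C\,\mathcal W_{\boldsymbol\varepsilon}(\mathbf X)$ for some $\mathbf X\in\mathcal C_n$. Then all inequalities in (16) are equalities, and so are those in (15), because (16) was obtained by bounding the last member of (15). In particular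
$$\mathbb E\big[\max_iX_i\big]=\mathbb E\Big[D+\sum_{i=1}^n\varphi_i(X_i)\Big]<\infty .$$
By (13) the first integrand is at most the second, so they are equal almost surely. Then both inequalities in (13) are equalities almost surely. Equality in the second one says $\sum_{i\ne j}\varphi_i(X_i)=0$, where $j$ is the (random) maximizing index, so $\varphi_i(X_i)=0$ for every $i\ne j$. For $i<n$,
$$\varphi_i(x)=(x-v_{i+1})^++\theta_i\min(x,v_{i+1})\ \ge\ \theta_i\big[(x-v_{i+1})^++\min(x,v_{i+1})\big]=\theta_ix,$$
and $\varphi_n(x)=x$. As $\theta_i>0$, we get $X_i=0$ for all $i\ne j$. So almost surely at most one of the $X_i$ is nonzero.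

Independence now finishes the proof. For $i\ne l$,
$$0=\mathbb P(X_i>0,\,X_l>0)=\mathbb P(X_i>0)\,\mathbb P(X_l>0),$$
so at most one index $m$ has $\mathbb P(X_m>0)>0$, and there is one because $\mathcal M(\mathbf X)>0$. The rule that sends constant messages and always stops at $m$ earns $\mathbb EX_m=\mathcal M(\mathbf X)$, so $\mathcal W_{\boldsymbol\varepsilon}(\mathbf X)=\mathcal M(\mathbf X)>0$. But $C=2+\big(\sum_{i<n}\theta_i-\min_{i<n}\theta_i\big)\ge2$, which contradicts $\mathcal M(\mathbf X)=C\,\mathcal W_{\boldsymbol\varepsilon}(\mathbf X)$. $\square$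

## Particular choices of the privacy levels

**No privacy.** If all $\varepsilon_i=\infty$, then all $\theta_i=0$ and $C=2$. In this case $\mathcal W_{\boldsymbol\varepsilon}=\mathcal V$, so part 1 is the classical prophet inequality with constant $\frac12$. Indeed, sending $Z_i=X_i$ is allowed, so $\mathcal W_{\boldsymbol\varepsilon}\ge\mathcal V$. For the converse we show by backward induction that every rule satisfies
$$\mathbb E[X_\tau\mathbf 1\{\tau\ge i\}\mid\mathcal G_{i-1}]\le u_i\mathbf 1\{\tau\ge i\}.$$
For $i=n$ it is an equality, since $X_n$ is independent of $\mathcal G_{n-1}$. If it holds for $i+1$, then, conditioning first on $\mathcal G_i$ in the part where $\tau\ge i+1$,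
$$\mathbb E[X_\tau\mathbf 1\{\tau\ge i\}\mid\mathcal G_{i-1}]\le\mathbb E\big[X_i\mathbf 1\{\tau=i\}+u_{i+1}\mathbf 1\{\tau\ge i+1\}\mid\mathcal G_{i-1}\big]\le\mathbb E[\max(X_i,u_{i+1})]\,\mathbf 1\{\tau\ge i\}=u_i\mathbf 1\{\tau\ge i\}.$$
At $i=1$, taking expectations gives $\mathbb E[X_\tau]\le u_1=\mathcal V$.

**Full privacy.** If all $\varepsilon_i=0$, then all $\theta_i=1$ and $C=2+(n-1)-1=n$, as found by hand.

**Levels that do not matter.** The constant $C$ does not involve $\varepsilon_n$. It also does not involve the weakest privacy constraint among the first $n-1$ steps, since the smallest $\theta_i$ is subtracted from the sum.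

**Long horizons.** Fix a sequence $(\varepsilon_i)_{i\ge1}$ and let $C_n$ be the constant for its first $n$ terms. As $0\le\min_{i<n}\theta_i\le1$,
$$1+\sum_{i<n}\theta_i\ \le\ C_n\ \le\ 2+\sum_{i<n}\theta_i .$$
By part 1, a constant-factor private prophet inequality with a factor independent of the horizon $n$ exists if and only if $\sup_nC_n<\infty$, that is, if and only if $\sum_ie^{-\varepsilon_i}<\infty$.
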